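# Tor-independent modules killed by $\mathfrak m^2$ over long Artinian rings

## A conjecture about $\mathfrak m^3$ and four theorems

Throughout, $(R,\mathfrak m)$ is a commutative Artinian local ring, $k=R/\mathfrak m$, and all modules are finitely generated. We write $\ell$ for length, $\mu$ for minimal number of generators, $e=\mu(\mathfrak m)$ for the embedding dimension, $h_2=\dim_k\mathfrak m^2/\mathfrak m^3$, $\beta_i(X)$ for the Betti numbers of a module $X$, and $P_X(t)=\sum_i\beta_i(X)t^i$. These notions are recalled in the next section.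

The problem comes from Craig Huneke, Liana Sega, and Adela Vraciu, "Vanishing of Ext and Tor over Cohen-Macaulay local rings", arXiv:1409.1141 (2014).

**Conjecture.** Let $R$ be a commutative Artinian local ring and let $M,N$ be nonzero modules with $\mathfrak m^2M=\mathfrak m^2N=0$. If $\operatorname{Tor}_i^R(M,N)=0$ for all $i>0$, then $\mathfrak m^3=0$.

**Theorem 1 (the conjecture is false).** For every field $k$ and every $n\ge3$ there are a complete intersection $R$ with residue field $k$, $e=2$ and $\mathfrak m^n\ne0$, and cyclic modules $M,N$ with $\mathfrak m^2M=\mathfrak m^2N=0$ and $\operatorname{Tor}_i^R(M,N)=0$ for all $i>0$. Explicitly, one may take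
$$R=k[u,v]/(uv,\;u^2-v^n),\qquad M=R/(v),\qquad N=R/(u-v),$$
and $n=3$ already refutes the conjecture. Likewise, for every field $k$, every $e\ge2$ and every $n\ge3$ there are an Artinian local ring $R$ with residue field $k$, embedding dimension $e$ and $\mathfrak m^n\ne0$, and cyclic modules $M,N$ with $\mathfrak m^2M=\mathfrak m^2N=0$ and $\operatorname{Tor}_i^R(M,N)=0$ for all $i>0$.

The condition $\mathfrak m^2M=0$ says that $M$ has two storeys: $M/\mathfrak mM$ and $\mathfrak mM$ are both $k$-vector spaces. The conjecture says that if two such modules do not interact homologically, then the ring has at most three storeys, $R/\mathfrak m$, $\mathfrak m/\mathfrak m^2$ and $\mathfrak m^2$. Theorem 1 says that no bound on the number of storeys follows. Three further theorems say what is left.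

**Theorem 2 (numerical restrictions).** Let $R$ be Artinian local, $M,N\ne0$, $\mathfrak m^2M=\mathfrak m^2N=0$ and $\operatorname{Tor}_i^R(M,N)=0$ for all $i>0$. Put
$$a=\mu(M),\quad b=\mu(N),\quad \sigma=\ell(\mathfrak mM)/a,\quad \rho=\ell(\mathfrak mN)/b,\quad c=\rho+\sigma-e.$$
Then:

* (i) $\beta_1(M)=a(e-\sigma)$ and $\beta_{i+1}(M)=\rho\,\beta_i(M)$ for $i\ge1$; symmetrically for $N$, with $\rho,\sigma$ exchanged (and $b$ in place of $a$).
* (ii) $c=\ell(\mathfrak m(M\otimes N))/ab\ge0$.
* (iii) $h_2=(e-\rho)(e-\sigma)$.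
* (iv) $\mathfrak m^2=0$ if and only if $M$ or $N$ is free.
* (v) If $\mathfrak m^2\ne0$, then $P_k(t)=\dfrac{1-ct}{(1-\rho t)(1-\sigma t)}$, and $\rho,\sigma,c$ are integers with $0\le c<\min(\rho,\sigma)$ and $\max(\rho,\sigma)<e$.
* (vi) If $\mathfrak m^3=0\ne\mathfrak m^2$, then $c=0$ and the Hilbert series of $R$ is $(1+\rho t)(1+\sigma t)$.

Consequently every counterexample to the conjecture has $e\ge2$ and $\ell(R)\ge5$, and both bounds are attained, by the explicit ring of Theorem 1 with $n=3$.

**Theorem 3 (embedding dimension two).** Let $R$ be Artinian local with $e=2$. There exist $M,N\ne0$ with $\mathfrak m^2M=\mathfrak m^2N=0$ and $\operatorname{Tor}_i^R(M,N)=0$ for all $i>0$ if and only if $\mathfrak m^2=0$, or $R$ is a complete intersection with $h_2=1$. Hence the rings with $e=2$ for which the conjecture fails are exactly the complete intersections with $h_2=1$ and $\ell(R)\ge5$.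

**Theorem 4 (the standard graded case).** Let $R=\bigoplus_{i\ge0}R_i$ be a finite-dimensional commutative graded algebra over a field $k=R_0$, generated by $R_1$, with $\mathfrak m=R_{\ge1}$. Let $M,N$ be nonzero finitely generated graded modules with $\mathfrak m^pM=0=\mathfrak m^qN$ and $\operatorname{Tor}_i^R(M,N)=0$ for all $i>0$. Then $\mathfrak m^{p+q-1}=0$. This is sharp for all $p,q\ge1$. In particular ($p=q=2$) the conjecture holds for such $R,M,N$.

We prove Theorem 4 first: it is what one gets from the natural attempt to prove the conjecture, and the place where that attempt needs a grading tells us how to build counterexamples.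

## Minimal resolutions, Hilbert series, complete intersections

A **minimal free resolution** of $M$ is an exact complex $\cdots\to F_1\to F_0\to M\to0$ with $F_i$ free of finite rank and the image of $F_i\to F_{i-1}$ contained in $\mathfrak mF_{i-1}$ for $i\ge 1$. The rank of $F_i$ is the Betti number $\beta_i(M)=\dim_k\operatorname{Tor}_i^R(M,k)$. The $i$-th syzygy $M_i$ is the image of $F_i\to F_{i-1}$ for $i\ge1$, and $M_0=M$; so $M_i\subseteq\mathfrak mF_{i-1}$ for $i\ge1$, $\mu(M_i)=\beta_i(M)$, and $M_i\cong F_i/M_{i+1}$. We use dimension shifting, $\operatorname{Tor}_1(M_{i-1},N)\cong\operatorname{Tor}_i(M,N)$ for $i\ge1$, and Nakayama's lemma. A module is free exactly when $\beta_1=0$. For example, over $k[s]/(s^p)$ with $p\ge2$ the module $k$ has the minimal resolution with all $F_i=R$ and maps alternately $s$ and $s^{p-1}$, so $P_k(t)=1/(1-t)$.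

The **Hilbert series** of a local ring $R$ is $\sum_i\dim_k(\mathfrak m^i/\mathfrak m^{i+1})\,t^i=1+et+h_2t^2+\cdots$. For $k[s,t]/(s^2,t^2)$ (with $z$ as the variable of the series) it is $1+2z+z^2$. For a graded module $X$ with finite-dimensional pieces, $H_X(t)=\sum_d\dim_k X_d\,t^d$.

By **Cohen's structure theorem** every Artinian local ring (which is complete) is a quotient of a complete regular local ring. If the kernel contains an element outside the square of the maximal ideal, dividing by this element leaves a complete regular local ring of dimension one less. Repeating this, we get $R=Q/I$ with $(Q,\mathfrak n)$ complete regular local and $I\subseteq\mathfrak n^2$. Then $\mathfrak n/\mathfrak n^2\cong\mathfrak m/\mathfrak m^2$, so $\dim Q=e$. We call $R$ a **complete intersection** if $I$ is generated by a regular sequence. This is the same as $\mu(I)=e$: since $R$ is Artinian, $I$ has height $e$, so $\mu(I)\ge e$ by Krull's theorem, and a regular sequence generating $I$ has $e$ elements; conversely, $e$ elements generating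 an ideal of height $e$ in the Cohen–Macaulay ring $Q$ form a regular sequence. Lemma 3 below shows that $\mu(I)$ depends only on $R$, so the choice of $Q$ does not matter. Recall also that in a Noetherian local ring any permutation of a regular sequence is a regular sequence. Example: $k[s,t]/(s^p,t^q)$ with $p,q\ge2$ is a complete intersection with $e=2$; it has $h_2=1$ when $p=q=2$ and $h_2=2$ when $p=2$, $q=3$ (basis $st,t^2$ of $\mathfrak m^2/\mathfrak m^3$). On the other hand $k[s,t]/(s,t)^2$ is not one, since $\mu(I)=3$.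

## Small cases by hand

*A free module.* If $M=R$, then all higher Tor vanish, but $\mathfrak m^2M=0$ says $\mathfrak m^2=0$. So free modules are no threat to the conjecture. Similarly, if $M=k$, then $\operatorname{Tor}_1(k,N)=0$ says $\beta_1(N)=0$, so $N$ is free and again $\mathfrak m^2=0$.

*Embedding dimension one.* Let $\mathfrak m=(x)$ with $x^r=0\ne x^{r-1}$ and $r\ge3$, so that $\mathfrak m^2\neq0$. Every module is a direct sum of modules $R/(x^i)$ with $1\le i\le r$. If $\mathfrak m^2M=\mathfrak m^2N=0$ and $M,N\ne0$, then neither has a free summand, so $M$ has a summand $R/(x^i)$ and $N$ a summand $R/(x^j)$ with $i,j<r$. Since $\operatorname{ann}(x^i)=(x^{r-i})$, we have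
$$\operatorname{Tor}_1(R/(x^i),R/(x^j))=\frac{\ker\big(x^i\text{ on }R/(x^j)\big)}{\operatorname{im}\big(x^{r-i}\text{ on }R/(x^j)\big)} .$$
The kernel has length $\min(i,j)$ and the image has length $\max(i+j-r,0)$. As $i,j<r$, we have $i+j-r<\min(i,j)$, so this Tor is not zero. With $e=1$ and $\mathfrak m^2\ne0$ there are no suitable pairs at all.

*Two variables, separated.* Let $R=k[s,t]/(s^2,t^2)$, $M=R/(t)$, $N=R/(s)$. The annihilator of $t$ is $(t)$, so $M$ is resolved by $\cdots\xrightarrow{t}R\xrightarrow{t}R\to M\to 0$. On $N=k[t]/(t^2)$, multiplication by $t$ has kernel and image $kt$, so all higher Tor vanish. Here $\mathfrak m^2=(st)\ne0$ and $\mathfrak m^3=0$: the conjecture holds with nothing to spare.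

*Two variables, mixed.* Let $R=k[u,v]/(uv,u^2-v^2)$, with basis $1,u,v,v^2$. One checks that $\operatorname{ann}(v)=(u)$ and $\operatorname{ann}(u)=(v)$. So $M=R/(v)$ has a resolution with maps alternately $v$ and $u$. On $N=R/(u-v)=k[v]/(v^2)$ both $u$ and $v$ act as $v$, again with equal kernel and image, so all higher Tor vanish. Again $\mathfrak m^3=0\ne\mathfrak m^2$. We shall return to this ring.

## Hilbert series prove the graded case

A sensible person tries to prove the conjecture by counting dimensions. If resolutions were finite, additivity of length would compare $\ell(R)\,\ell(M\otimes N)$ with $\ell(M)\,\ell(N)$. Resolutions are infinite here, but a grading repairs this.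

**Proof of Theorem 4.**

**Step 1: an identity of Hilbert series.** The aim is
$$H_R\,H_{M\otimes N}=H_M\,H_N. \tag{1}$$
Let $F_i=\bigoplus_jR(-j)^{\beta_{ij}}$ be the minimal graded free resolution of $M$. By minimality, generators of $F_i$ map into $\mathfrak mF_{i-1}$, so the least degree of a generator rises by at least one at each step; hence $\beta_{ij}=0$ for $j<i+\min\deg M$. For fixed $j$ only finitely many $i$ have $\beta_{ij}\ne0$, and $\beta_{ij}=0$ for all $i$ when $j<\min\deg M$. So
$$B(t)=\sum_{i,j}(-1)^i\beta_{ij}t^j$$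
is a well-defined Laurent series. In each degree only finitely many $F_i$ are nonzero, so exactness of $F\to M$ gives $H_M=\sum_i(-1)^iH_{F_i}=H_RB$. Next, $F_i\otimes N=\bigoplus_jN(-j)^{\beta_{ij}}$, and $F\otimes N$ has homology $\operatorname{Tor}_i(M,N)$, which is $0$ for $i>0$ and $M\otimes N$ for $i=0$. The same count gives $H_{M\otimes N}=BH_N$. Therefore $H_RH_{M\otimes N}=H_RBH_N=H_MH_N$.

**Step 2: compare top degrees.** The aim is to bound the top degree of $R$. All four series in (1) are nonzero Laurent polynomials; note that $M\otimes N\ne0$, since it surjects onto $M/\mathfrak mM\otimes_kN/\mathfrak mN\ne0$. Writing $\operatorname{top}$ for the largest nonzero degree, (1) gives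
$$\operatorname{top}R=\operatorname{top}M+\operatorname{top}N-\operatorname{top}(M\otimes N). \tag{2}$$
Let $g_M,g_N$ be the top degrees of $M/\mathfrak mM$ and $N/\mathfrak mN$. Then $M$ is generated in degrees $\le g_M$, so an element of degree $d\ge g_M+p$ is a sum of elements of $R_{d-j}M_j$ with $j\le g_M$. Here $d-j\ge p$, and as $R$ is generated by $R_1$ we have $R_{d-j}\subseteq\mathfrak m^p$; so the element is $0$. Thus $\operatorname{top}M\le g_M+p-1$, and likewise $\operatorname{top}N\le g_N+q-1$. The surjection $M\otimes N\to M/\mathfrak mM\otimes_kN/\mathfrak mN$ gives $\operatorname{top}(M\otimes N)\ge g_M+g_N$. By (2), $\operatorname{top}R\le p+q-2$. Since $\mathfrak m^{r}=R_{\ge r}$ for all $r$, this says $\mathfrak m^{p+q-1}=0$.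

**Step 3: sharpness.** The aim is an example with $\mathfrak m^{p+q-2}\ne0$. Let $S=k[s]/(s^p)$, $T=k[t]/(t^q)$, $R=S\otimes_kT$, $M=R/(t)=S\otimes_kk$ and $N=R/(s)=k\otimes_kT$. On $M$ the ideal $\mathfrak m$ acts through $s$, so $\mathfrak m^pM=0$; likewise $\mathfrak m^qN=0$. If $G\to k$ is a free resolution over $T$, then $S\otimes_kG\to M$ is a free resolution over $R$, and
$$(S\otimes_kG)\otimes_{S\otimes_kT}(k\otimes_kT)\cong(S\otimes_Sk)\otimes_k(G\otimes_TT)\cong G,$$
whose homology is $k$ in degree $0$ and $0$ elsewhere. So $\operatorname{Tor}_i^R(M,N)=0$ for $i>0$. But $s^{p-1}t^{q-1}\ne0$ lies in $\mathfrak m^{p+q-2}$. $\blacksquare$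

Now drop the grading and look for the step that breaks. The count of Step 1 becomes, for the resolution cut at stage $s$,
$$\ell(R)\sum_{i=0}^{s}(-1)^i\beta_i(M)=\ell(M)+(-1)^s\ell(M_{s+1}).$$
In the graded case the error term, taken in a fixed degree, vanishes for large $s$, because $M_{s+1}$ lives in degrees $\ge s+1+\min\deg M$. With lengths only, the error term never goes away when $M$ is not free, and the series $\sum(-1)^i\beta_i(M)$ does not converge. So (1) is lost, even the equality $\ell(R)\ell(M\otimes N)=\ell(M)\ell(N)$ that (1) gives at $t=1$.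

This tells us what to do. In the mixed example $R=k[u,v]/(uv,u^2-v^2)$, $M=R/(v)$, $N=R/(u-v)$, the proof of $\operatorname{Tor}_{>0}(M,N)=0$ used only annihilators and the action on $N$. The relation $u^2=v^2$ can be made inhomogeneous, $u^2=v^n$, in the hope that the annihilators survive.

## Exact pairs and a module that cannot tell $x$ from $y$

We isolate the mechanism of the mixed example.

**Definition.** An *exact pair* in $R$ is a pair $x,y\in\mathfrak m$ with $\operatorname{ann}_R(x)=(y)$ and $\operatorname{ann}_R(y)=(x)$.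

For instance $(s,s^{p-1})$ is an exact pair in $k[s]/(s^p)$, $p\ge2$.

**Lemma 1.** Let $(x,y)$ be an exact pair in $R$ and let $N$ be a module on which $x$ and $y$ act by the same map $\theta$, with $\ker\theta=\operatorname{im}\theta$. Then $\operatorname{Tor}_i^R(R/(x),N)=0$ for all $i>0$.

*Proof.* The complex
$$\cdots\xrightarrow{\,x\,}R\xrightarrow{\,y\,}R\xrightarrow{\,x\,}R\to R/(x)\to0$$
is exact, because the kernel of $x$ is $(y)$ and the kernel of $y$ is $(x)$. After tensoring with $N$ every map becomes $\theta:N\to N$. In each homological degree $i>0$ the homology is $\ker\theta/\operatorname{im}\theta=0$. $\blacksquare$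

**Lemma 2.** Let $S$ be a commutative ring and let $x,y\in S$ be nonzerodivisors on $S$. In $R=S/(xy)$ we have $\operatorname{ann}_R(x)=yR$ and $\operatorname{ann}_R(y)=xR$.

*Proof.* Clearly $y$ kills $x$. If $a\in S$ and $ax=xyd$ with $d\in S$, then $x(a-yd)=0$, so $a=yd$. The other equality is symmetric. $\blacksquare$

Why is there room for long rings? Take $M=R/(x)$. The condition $\mathfrak m^2M=0$ is $\mathfrak m^2\subseteq(x)$, which restricts $R/(x)$ only. Since $xR\cong R/\operatorname{ann}(x)=R/(y)$, we have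
$$\ell(R)=\ell(R/(x))+\ell(R/(y)), \tag{3}$$
and nothing forces $R/(y)$ to be short. The module $N$ only has to see $x$ and $y$ as the same operator.

## Proof of Theorem 1

**Step 1: the ring in two variables.** The aim is a basis of $R=k[u,v]/(uv,u^2-v^n)$, $n\ge3$. The algebra $k[u,v]/(uv)$ has basis $1,u^i,v^j$ ($i,j\ge1$). In it, multiplying $u^2-v^n$ by $1$, $u^i$, $v^j$ gives $u^2-v^n$, $u^{i+2}$, $-v^{n+j}$. So the ideal $(u^2-v^n)$ is spanned by $u^2-v^n$, the $u^i$ with $i\ge3$, and the $v^j$ with $j\ge n+1$. Hence $R$ has the $k$-basis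
$$1,\;u,\;v,\;v^2,\dots,v^n,\qquad uv=0,\quad u^2=v^n\ne0,\quad u^3=0=v^{n+1}.$$
Since $u,v$ are nilpotent, $R$ is Artinian local with $\mathfrak m=(u,v)$ and residue field $k$; also $\ell(R)=n+2$, and $\mathfrak m^n\ni v^n\ne0$. In particular $\mathfrak m^3\ne0$.

Moreover $R$ is a complete intersection with $e=2$. All monomials of degree $n+1$ lie in the ideal $J=(uv,u^2-v^n)$, so $R$ is also the quotient of the complete regular local ring $Q=k[[u,v]]$ by $I=(uv,u^2-v^n)Q\subseteq\mathfrak n^2$, where $\mathfrak n=(u,v)Q$; hence $e=\dim Q=2$. As $R$ is Artinian, the two generators form a regular sequence.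

**Step 2: the exact pair.** The aim is $\operatorname{ann}(v)=(u)$ and $\operatorname{ann}(u)=(v)$. For $r=\alpha+\gamma u+\sum_{j=1}^nc_jv^j$ with coefficients in $k$ we get
$$vr=\alpha v+\sum_{j=1}^{n-1}c_jv^{j+1},\qquad ur=\alpha u+\gamma v^n.$$
So $vr=0$ exactly when $\alpha=c_1=\dots=c_{n-1}=0$, and $\operatorname{ann}(v)$ is spanned by $u,v^n$. By the second formula this is the set of all $ur$, that is, $(u)$. And $ur=0$ exactly when $\alpha=\gamma=0$, so $\operatorname{ann}(u)$ is spanned by $v,\dots,v^n$, which is $(v)$ by the first formula.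

**Step 3: the modules.** The aim is to apply Lemma 1 with $x=v$ and $y=u$. Put $M=R/(v)\cong k[u]/(u^2)$. In $N=R/(u-v)$ we have $u=v$, so $uv=0$ gives $v^2=0$, and then $u^2-v^n=0$ holds automatically; thus $N\cong k[v]/(v^2)$. Clearly $\mathfrak m^2M=0=\mathfrak m^2N$. On $N$ both $u$ and $v$ act as multiplication by $v$, whose kernel and image are both $kv$. By Lemma 1, $\operatorname{Tor}_i^R(M,N)=0$ for all $i>0$, while $\mathfrak m^n\ne0$. The conjecture is false.

Let us see how this example avoids Theorem 4. Here $M\otimes N=R/(u,v)=k$, so $\ell(R)\,\ell(M\otimes N)=n+2$ while $\ell(M)\,\ell(N)=4$: the length form of (1) fails as soon as $n\ne2$. One can grade $R$ by $\deg u=n$, $\deg v=2$, and then $M$ is graded, but $u-v$ is not homogeneous. Passing to the associated graded ring does not help either. For $n\ge3$ it is $k[u,v]/(uv,u^2,v^{n+1})$, because $u^2=v^n\in\mathfrak m^3$ and the dimensions agree; there the cube of the maximal ideal is nonzero, so by Theorem 4 no suitable pair of graded modules exists over it. Finally,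 (3) reads $n+2=2+n$, with $R/(u)=k[v]/(v^n)$ as the long quotient.

**Step 4: every embedding dimension $e\ge2$.** The aim is to run the same mechanism with $e$ branches. Let
$$A=k[u_1,\dots,u_e]/(u_iu_j:i\ne j),$$
with basis $1,u_i^j$ ($1\le i\le e$, $j\ge1$). Sending $u_i$ to itself in the $i$-th factor and to $0$ in the others embeds $A$ in $\prod_ik[u_i]$. Put
$$x=u_1+\dots+u_e,\qquad y=u_1+\dots+u_{e-1}-u_e^{\,n-1},\qquad q=xy=u_1^2+\dots+u_{e-1}^2-u_e^n,\qquad R=A/(q).$$

*The ring.* Multiplying $q$ by $u_i^j$ gives $u_i^{j+2}$ for $i<e$ and $-u_e^{n+j}$ for $i=e$. So $(q)$ is spanned by $q$, the $u_i^j$ with $i<e$, $j\ge3$, and the $u_e^j$ with $j\ge n+1$. All $u_i$ are nilpotent in $R$, so $R$ is Artinian local with $\mathfrak m=(u_1,\dots,u_e)$ and residue field $k$. All defining relations lie in $(u_1,\dots,u_e)^2$, so the embedding dimension is $e$. Modulo the listed powers, $A$ has basis $1$, $u_i,u_i^2$ ($i<e$), $u_e,\dots,u_e^n$, and $R$ is the further quotient by the line spanned by $q$. Since $e\ge2$, $u_e^n$ is not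 on this line, so $u_e^n=\sum_{i<e}u_i^2\ne0$ in $R$, and $\mathfrak m^n\ne0$.

*The exact pair.* The components of $x$ and $y$ in each domain $k[u_i]$ are nonzero: they are $u_i$ and $u_i$ for $i<e$, and $u_e$ and $-u_e^{n-1}$ for $i=e$. So $x,y$ are nonzerodivisors on $\prod_ik[u_i]$, hence on its subring $A$. By Lemma 2, $(x,y)$ is an exact pair in $R$.

*The modules.* Put $M=R/(x)$. The ideal $\mathfrak m^2$ is generated by the products $u_iu_j$; for $i\ne j$ these are $0$, and $u_i^2=u_ix\in(x)$. So $\mathfrak m^2\subseteq(x)$ and $\mathfrak m^2M=0$. Put $N=R/(u_2,\dots,u_e)$. Killing $u_2,\dots,u_e$ turns $q$ into $u_1^2$, so $N=k[u_1]/(u_1^2)$ and $\mathfrak m^2N=0$. Both $x$ and $y$ act on $N$ as $u_1$, with kernel and image $ku_1$. By Lemma 1, $\operatorname{Tor}_i^R(M,N)=0$ for all $i>0$. $\blacksquare$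

For $e\ge3$ these rings are not complete intersections. Write $R=k[[u_1,\dots,u_e]]/I$. The $\binom e2$ monomials $u_iu_j$ and the element $q$ generate $I$ and are linearly independent modulo $\mathfrak n^3\supseteq\mathfrak nI$, so $\mu(I)=\binom e2+1>e$.

## Length counts along the two resolutions: proof of Theorem 2

Let $F\to M$ and $G\to N$ be minimal free resolutions with syzygies $M_i,N_i$. The hypotheses are symmetric in $M$ and $N$, so each statement below has a mirror image. For $i\ge1$ we have $\operatorname{Tor}_1(M_{i-1},N)\cong\operatorname{Tor}_i(M,N)=0$, so tensoring $0\to M_i\to F_{i-1}\to M_{i-1}\to0$ with $N$ gives the exact sequence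
$$0\to M_i\otimes N\to F_{i-1}\otimes N\to M_{i-1}\otimes N\to0\qquad(i\ge1). \tag{4}$$
Everything is read off from (4).

**Step 1: the modules $M_i\otimes N$ are vector spaces for $i\ge1$.** By (4), $M_i\otimes N$ is isomorphic to its image in $F_{i-1}\otimes N$. Since $M_i\subseteq\mathfrak mF_{i-1}$, the image lies in $\mathfrak m(F_{i-1}\otimes N)$, which $\mathfrak m$ kills because $\mathfrak m^2N=0$. So $\mathfrak m(M_i\otimes N)=0$ and
$$\ell(M_i\otimes N)=\mu(M_i)\mu(N)=\beta_i(M)\,b\qquad(i\ge1). \tag{5}$$

**Step 2: Betti numbers grow geometrically.** For $i\ge1$, sequence (4) with $i+1$ in place of $i$, together with (5), gives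
$$\beta_{i+1}(M)\,b=\beta_i(M)\,\ell(N)-\beta_i(M)\,b=\beta_i(M)\,\ell(\mathfrak mN)=\beta_i(M)\,b\rho.$$
So $\beta_{i+1}(M)=\rho\,\beta_i(M)$ for $i\ge1$.

**Step 3: minimal generators of syzygies avoid $\mathfrak m^2F_i$.** The aim is
$$M_{i+1}\cap\mathfrak m^2F_i=\mathfrak mM_{i+1}\qquad(i\ge0). \tag{6}$$
The inclusion $\supseteq$ holds as $M_{i+1}\subseteq\mathfrak mF_i$. Suppose $w\in M_{i+1}\cap\mathfrak m^2F_i$ but $w\notin\mathfrak mM_{i+1}$. Pick $z\in N\setminus\mathfrak mN$. Then $w\otimes z\ne0$ in $M_{i+1}\otimes N$, because its image in $M_{i+1}/\mathfrak mM_{i+1}\otimes_kN/\mathfrak mN$ is a tensor of two nonzero vectors. But its image in $F_i\otimes N$ lies in $\mathfrak m^2(F_i\otimes N)=0$. This contradicts the injectivity in (4).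

**Step 4: the first Betti number, which completes (i).** Since $\mathfrak m^2M=0$, we have $\mathfrak m^2F_0\subseteq M_1$, so (6) with $i=0$ says
$$\mathfrak mM_1=\mathfrak m^2F_0. \tag{7}$$
As $\mathfrak mM=\mathfrak mF_0/M_1$, we get
$$\beta_1(M)=\ell(M_1/\mathfrak m^2F_0)=\ell(\mathfrak mF_0/\mathfrak m^2F_0)-\ell(\mathfrak mF_0/M_1)=ae-\ell(\mathfrak mM)=a(e-\sigma).$$
With Step 2 and symmetry this proves (i).

**Step 5: the meaning of $c$, statement (ii).** By (4) and (5) with $i=1$,
$$\ell(M\otimes N)=a\,\ell(N)-\beta_1(M)\,b=ab(1+\rho)-ab(e-\sigma)=ab(1+c).$$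
Subtracting $\mu(M\otimes N)=ab$ gives $\ell(\mathfrak m(M\otimes N))=abc$, which is (ii).

**Step 6: a second count of $\beta_{i+1}$, statement (iii).** By (6), for $i\ge1$, $M_{i+1}/\mathfrak mM_{i+1}\cong(M_{i+1}+\mathfrak m^2F_i)/\mathfrak m^2F_i$. This sits in $\mathfrak mF_i/\mathfrak m^2F_i$, of length $e\beta_i(M)$, with quotient $\mathfrak mF_i/(M_{i+1}+\mathfrak m^2F_i)\cong\mathfrak mM_i/\mathfrak m^2M_i$. Hence
$$\beta_{i+1}(M)=e\,\beta_i(M)-\ell(\mathfrak mM_i/\mathfrak m^2M_i)\qquad(i\ge1). \tag{8}$$
For $i=1$, (7) gives $\mathfrak mM_1/\mathfrak m^2M_1=\mathfrak m^2F_0/\mathfrak m^3F_0$, of length $ah_2$. So $\rho\,\beta_1(M)=e\,\beta_1(M)-ah_2$, and with $\beta_1(M)=a(e-\sigma)$ we get $h_2=(e-\rho)(e-\sigma)$.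

**Step 7: when a module is free, statement (iv).** If the nonzero module $M$ is free, then $\mathfrak m^2M=0$ forces $\mathfrak m^2=0$; likewise for $N$. Conversely, if $\mathfrak m^2=0$, then $h_2=0$, so $e=\sigma$ or $e=\rho$ by (iii). By (i), $\beta_1(M)=0$ or $\beta_1(N)=0$, so $M$ or $N$ is free.

**Step 8: inequalities and integrality in (v).** Let $\mathfrak m^2\ne0$. By (iv) neither module is free, so
$$0<\beta_1(M)/a=e-\sigma=\rho-c,\qquad 0<\beta_1(N)/b=e-\rho=\sigma-c.$$
With (ii) this gives $0\le c<\min(\rho,\sigma)$ and $\max(\rho,\sigma)<e$. By (i), $\beta_1(M)\rho^{\,j}=\beta_{j+1}(M)$ is an integer for every $j\ge0$. Write the rational number $\rho$ in lowest terms as $r/s$ with $s\ge1$. Then $s^j$ divides $\beta_1(M)r^j$, hence divides the fixed positive integer $\beta_1(M)$, for every $j$; so $s=1$ and $\rho$ is an integer. By symmetry $\sigma$ is an integer, and so is $c=\rho+\sigma-e$.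

**Step 9: the Poincaré series in (v).** The aim is to find $k$ inside the problem. By Step 1 with the roles exchanged, $\mathfrak m(M\otimes N_1)=0$, so $M\otimes N_1\cong k^{a\beta_1(N)}$. Also $\operatorname{Tor}_i(M,N_1)\cong\operatorname{Tor}_{i+1}(M,N)=0$ for $i>0$. The tensor product of the minimal resolutions of $M$ and $N_1$ is a complex of free modules whose differential has entries in $\mathfrak m$. Its homology is $\operatorname{Tor}(M,N_1)$, that is, $M\otimes N_1$ in degree $0$ and zero elsewhere. So it is the minimal resolution of $k^{a\beta_1(N)}$, and by (i)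
$$a\beta_1(N)\,P_k(t)=P_M(t)\,P_{N_1}(t)=a\Big(1+\frac{(\rho-c)t}{1-\rho t}\Big)\cdot\frac{\beta_1(N)}{1-\sigma t}=a\beta_1(N)\,\frac{1-ct}{(1-\rho t)(1-\sigma t)}.$$
Here $P_M$ uses $\beta_i(M)=a(e-\sigma)\rho^{i-1}=a(\rho-c)\rho^{i-1}$ for $i\ge1$, and $P_{N_1}$ uses $\beta_i(N_1)=\beta_{i+1}(N)=\beta_1(N)\sigma^i$. Divide by $a\beta_1(N)\ne0$.

**Step 10: the case $\mathfrak m^3=0\ne\mathfrak m^2$, statement (vi).** The aim is to use (8) once more, for $i=2$. By (6) with $i=1$ and by (7),
$$\mathfrak m^2F_1/\mathfrak mM_2=\mathfrak m^2F_1/(M_2\cap\mathfrak m^2F_1)\cong(\mathfrak m^2F_1+M_2)/M_2=\mathfrak m^2M_1=\mathfrak m^3F_0=0 .$$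
So $\mathfrak mM_2=\mathfrak m^2F_1$, of length $h_2\beta_1(M)$ since $\mathfrak m^3=0$. Moreover $\mathfrak m^2M_2\subseteq\mathfrak m^3F_1=0$. Now (8) for $i=2$ reads $\rho\,\beta_2(M)=e\,\beta_2(M)-h_2\beta_1(M)$. Put $\beta_2(M)=\rho\,\beta_1(M)$ and divide by $\beta_1(M)\ne0$:
$$(e-\rho)\rho=h_2=(e-\rho)(e-\sigma).$$
As $e\ne\rho$, we get $\rho=e-\sigma$, that is, $c=0$. Then $e=\rho+\sigma$ and $h_2=\rho\sigma$, so the Hilbert series $1+et+h_2t^2$ equals $(1+\rho t)(1+\sigma t)$.

**Step 11: smallest counterexamples.** If $\mathfrak m^3\ne0$, then $\mathfrak m^2\ne0$, and by (v) $\sigma$ is an integer with $\sigma>c\ge0$. So $\sigma\ge1$ and $e\ge\sigma+1\ge2$. By Nakayama $h_2\ge1$, so $\ell(R)=1+e+h_2+\ell(\mathfrak m^3)\ge1+2+1+1=5$. The ring $k[u,v]/(uv,u^2-v^3)$ has $e=2$ and $\ell(R)=5$. $\blacksquare$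

A check against the examples of Step 4 in the proof of Theorem 1. The module $M=R/(x)$ has $\mathfrak m^2M=0$ and $\mu(\mathfrak m/(x))=e-1$, so $\sigma=e-1$; and $\rho=1$. Hence $c=0$, and (iii) predicts $h_2=e-1$. Indeed $\mathfrak m^2/\mathfrak m^3$ is spanned by the classes of $u_1^2,\dots,u_e^2$ with the single relation $\sum_{i<e}u_i^2=u_e^n\in\mathfrak m^3$. The argument does not decide whether $c>0$ can occur when $\mathfrak m^2\ne0$; nothing here depends on it.

## Embedding dimension two: proof of Theorem 3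

One ingredient recognises complete intersections from $P_k$. The other finds an exact pair in any complete intersection with $e=2$ and $h_2=1$, unless multiplication $\mathfrak m\times\mathfrak m\to\mathfrak m^2/\mathfrak m^3$ is alternating.

**Lemma 3.** Let $R=Q/I$ be Artinian local with $(Q,\mathfrak n)$ regular local and $I\subseteq\mathfrak n^2$. Then $\beta_2(k)=\binom e2+\mu(I)$.

*Proof.* Let $x_1,\dots,x_e$ be minimal generators of $\mathfrak m$, lifted to minimal generators of $\mathfrak n$. Let $\epsilon_1,\dots,\epsilon_e$ be the basis of $R^e$, and let $Z$ be the kernel of $R^e\to\mathfrak m$, $\epsilon_i\mapsto x_i$. Then $Z$ is the second syzygy of $k$, so $\beta_2(k)=\dim_kZ/\mathfrak mZ$, and $Z\subseteq\mathfrak mR^e$. Let $B\subseteq Z$ be generated by the Koszul relations $x_i\epsilon_j-x_j\epsilon_i$, $i<j$. Then $Z/B=H_1(K^R)$, where $K^R=K^Q\otimes_QR$ is the Koszul complex. As $Q$ is regular, $K^Q$ is a free resolution of $k$ over $Q$, so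
$$Z/B\cong\operatorname{Tor}_1^Q(k,R)=\ker(I/\mathfrak nI\to Q/\mathfrak n)=I/\mathfrak nI,$$
because $I\subseteq\mathfrak n$. This is killed by $\mathfrak m$ and has dimension $\mu(I)$. In particular $\mathfrak mZ\subseteq B$, so $\dim_kZ/\mathfrak mZ=\mu(I)+\dim_kB/\mathfrak mZ$. The space $B/\mathfrak mZ$ is spanned by the $\binom e2$ Koszul relations. They are independent even modulo $\mathfrak m^2R^e\supseteq\mathfrak mZ$: if $\sum_{i<j}a_{ij}(x_i\epsilon_j-x_j\epsilon_i)\in\mathfrak m^2R^e$, then looking at the coefficient of $\epsilon_j$ gives $\sum_{i<j}a_{ij}x_i-\sum_{i>j}a_{ji}x_i\in\mathfrak m^2$, and since the $x_i$ are independent modulo $\mathfrak m^2$, all $a_{ij}\in\mathfrak m$. So $\dim_kB/\mathfrak mZ=\binom e2$. $\blacksquare$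

**Lemma 4.** Let $(Q,\mathfrak n)$ be complete regular local of dimension $2$, $\mathfrak n=(X,Y)$, and $f\in Q$ with $f\equiv XY\bmod\mathfrak n^3$. Then $f=X'Y'$ with $X'\equiv X$ and $Y'\equiv Y\bmod\mathfrak n^2$.

*Proof.* We correct the factors degree by degree. Put $X_3=X$, $Y_3=Y$. Suppose $j\ge3$, $f\equiv X_jY_j\bmod\mathfrak n^j$, and $X_j\equiv X$, $Y_j\equiv Y\bmod\mathfrak n^2$. By Nakayama $\mathfrak n=(X_j,Y_j)$, so $\mathfrak n^j=X_j\mathfrak n^{j-1}+Y_j\mathfrak n^{j-1}$, and we can write $f-X_jY_j=X_js+Y_jt$ with $s,t\in\mathfrak n^{j-1}$. Put $X_{j+1}=X_j+t$ and $Y_{j+1}=Y_j+s$. Then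
$$f-X_{j+1}Y_{j+1}=f-X_jY_j-X_js-Y_jt-st=-st\in\mathfrak n^{2j-2}\subseteq\mathfrak n^{j+1},$$
since $j\ge3$. The congruences modulo $\mathfrak n^2$ persist because $j-1\ge2$. The sequences $X_j,Y_j$ are Cauchy. As $Q$ is complete, they have limits $X',Y'$, with $X'\equiv X_j$ and $Y'\equiv Y_j\bmod\mathfrak n^{j-1}$. So $f-X'Y'\in\mathfrak n^{j-1}$ for all $j$, hence $f=X'Y'$ by Krull's intersection theorem. $\blacksquare$

**Proof of Theorem 3.** Write $R=Q/I$ with $(Q,\mathfrak n)$ complete regular local of dimension $2$ and $I\subseteq\mathfrak n^2$.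

**Step 1: necessity.** The aim is to see that a pair $M,N$ with $\mathfrak m^2\ne0$ forces a complete intersection with $h_2=1$. By Theorem 2(v), $\rho$ and $\sigma$ are integers with $0<\rho,\sigma<2$. So $\rho=\sigma=1$, $c=\rho+\sigma-2=0$, and $h_2=(2-1)(2-1)=1$ by Theorem 2(iii). Moreover $P_k(t)=1/(1-t)^2=1+2t+3t^2+\cdots$. Lemma 3 gives $3=\beta_2(k)=1+\mu(I)$, so $\mu(I)=2=\dim Q$ and $R$ is a complete intersection.

**Step 2: sufficiency when $\mathfrak m^2=0$.** Take $M=R$ and $N=k$.

From now on $R$ is a complete intersection with $h_2=1$, so $\mu(I)=2$. Multiplication induces a symmetric bilinear form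
$$\varphi:\mathfrak m/\mathfrak m^2\times\mathfrak m/\mathfrak m^2\to\mathfrak m^2/\mathfrak m^3\cong k,$$
which is nonzero because products span $\mathfrak m^2/\mathfrak m^3\ne0$.

**Step 3: Case 1, some $x_0\in\mathfrak m$ has $x_0^2\notin\mathfrak m^3$.** The aim is an exact pair. The map $\varphi(x_0,-)$ is nonzero at $x_0$, so its kernel is one-dimensional, spanned by the class of some $y_0\in\mathfrak m$. As $x_0$ is not in the kernel, $x_0,y_0$ form a basis of $\mathfrak m/\mathfrak m^2$. Let $X,Y\in\mathfrak n$ be lifts. Since $\mathfrak n/\mathfrak n^2\cong\mathfrak m/\mathfrak m^2$, we have $\mathfrak n=(X,Y)$. From $x_0y_0\in\mathfrak m^3$ we get $XY\in I+\mathfrak n^3$, so there is $f\in I$ with $f\equiv XY\bmod\mathfrak n^3$. The associated graded ring of $Q$ is a domain (a polynomial ring over $k$), so $XY\notin\mathfrak n^3$, hence $f\notin\mathfrak n^3$. As $\mathfrak nI\subseteq\mathfrak n^3$, it follows that $f\notin\mathfrak nI$: thus $f$ is a minimal generator, and $I=(f,g)$ for some $g$. By Lemma 4, $f=X'Y'$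 with $X'\equiv X$, $Y'\equiv Y\bmod\mathfrak n^2$.

Since $R$ is Artinian, $f,g$ is a regular sequence, and so is $g,f$. Hence $X'Y'$ is a nonzerodivisor on $S=Q/(g)$, and therefore so are $X'$ and $Y'$. Let $x,y$ be their images in $R=S/(X'Y')$. By Lemma 2, $(x,y)$ is an exact pair in $R$.

**Step 4: Case 1, the modules.** Put $M=R/(x)$. As $x\equiv x_0\bmod\mathfrak m^2$, we have $x^2\equiv x_0^2\bmod\mathfrak m^3$, so $x^2\notin\mathfrak m^3$. Since $h_2=1$, $\mathfrak m^2=x^2R+\mathfrak m\cdot\mathfrak m^2$, and Nakayama gives $\mathfrak m^2=x^2R\subseteq xR$. So $\mathfrak m^2M=0$.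

Put $N=R/\big((x-y)+\mathfrak m^2\big)$. Then $\mathfrak m^2N=0$. The classes of $x,y$ form a basis of $\mathfrak m/\mathfrak m^2$, so $R/\mathfrak m^2$ has length $3$ and $x-y\ne0$ in it spans a submodule of length $1$; hence $\ell(N)=2$ and $\ell(\mathfrak mN)=1$. On $N$ the elements $x$ and $y$ act by the same map $\theta$. Because $\mathfrak m=(x,y)$, its image is $xN=\mathfrak mN$. Its kernel contains $\mathfrak mN$ and has length $2-1=1$, so it equals $\mathfrak mN$. Lemma 1 gives $\operatorname{Tor}_i^R(M,N)=0$ for all $i>0$.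

**Step 5: Case 2, $w^2\in\mathfrak m^3$ for all $w\in\mathfrak m$.** The aim is to show that $R$ is the separated ring with relations $U^2,V^2$. Let $\mathfrak m=(u,v)$. Then $\mathfrak m^2=(u^2,uv,v^2)=(uv)+\mathfrak m^3$. Multiplying by $\mathfrak m$, we get $\mathfrak m^3=(u^2v,uv^2)+\mathfrak m^4$. But $u^2,v^2\in\mathfrak m^3$, so $u^2v,uv^2\in\mathfrak m^4$ and $\mathfrak m^3=\mathfrak m^4$. By Nakayama $\mathfrak m^3=0$. So $\ell(R)=1+2+1=4$, $u^2=v^2=0$ and $\mathfrak m^2=(uv)$.

Let $U,V\in\mathfrak n$ be lifts of $u,v$; they generate $\mathfrak n$, and $U^2,V^2\in I$. In $Q/(U^2,V^2)$ the square of the maximal ideal is generated by $UV$ and the cube is zero, so its length is at most $1+2+1=4$. It surjects onto $R$, of length $4$, so $R=Q/(U^2,V^2)$. The sequence $V^2,U$ is regular, so $U$ is a nonzerodivisor on $Q/(V^2)$. By Lemma 2 with $S=Q/(V^2)$ and $x=y=U$, we get $\operatorname{ann}_R(u)=(u)$: the pair $(u,u)$ is exact.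

Put $M=R/(u)$ and $N=R/(v)=Q/(V,U^2)$. Since $\mathfrak m^2=(uv)$ lies in both $(u)$ and $(v)$, $\mathfrak m^2M=\mathfrak m^2N=0$. The ring $Q/(V)$ is a discrete valuation ring with parameter the image of $U$, so $N$ has length $2$, and multiplication by $u$ on $N$ has kernel and image both equal to $uN$, of length $1$. Lemma 1 with $x=y=u$ gives $\operatorname{Tor}_i^R(M,N)=0$ for all $i>0$.

**Step 6: the rings that violate the conjecture.** If $e=2$ and $h_2=1$, then $\ell(R)=1+2+1+\ell(\mathfrak m^3)=4+\ell(\mathfrak m^3)$, so $\mathfrak m^3\ne0$ exactly when $\ell(R)\ge5$. The conjecture fails for $R$ when a pair exists and $\mathfrak m^3\ne0$. This rules out $\mathfrak m^2=0$ and leaves exactly the complete intersections with $h_2=1$ and $\ell(R)\ge5$. $\blacksquare$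

Two illustrations. The ring $k[s,t]/(s^2,t^3)$ is a complete intersection with $h_2=2$ and $\mathfrak m^3\ne0$. By Theorem 3 it carries no pair $M,N$ at all, so it is not a counterexample. And Case 2 occurs only in residue characteristic $2$: there $(u+v)^2$, $u^2$ and $v^2$ lie in $\mathfrak m^3$, so $2uv\in\mathfrak m^3$, while $uv\notin\mathfrak m^3$ since $\varphi\ne0$; hence $2$ is not a unit of $R$. The ring $k[s,t]/(s^2,t^2)$ with $\operatorname{char}k=2$ is an instance. In other characteristics that ring falls under Case 1, with $x_0=s+t$ and $x_0^2=2st\ne0$.
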